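\title{The empirical law of broken bivariate records: almost sure convergence and its rate}

\begin{abstract}
Independent uniform points arrive one at a time in the unit square. A point sets a record if no earlier point is smaller in both coordinates, and it then breaks the current records that are larger in both coordinates. Let $p_{n,k}$ be the fraction of the records set up to time $n$ that break exactly $k$ current records. We prove the conjecture that $p_{n,k}\to 2^{-(k+1)}$ almost surely for each $k\ge 0$. The main step is a variance bound of order $(\log n)^2$ for the number of such records. We also show that almost surely $p_{n,k}-2^{-(k+1)}=O\big((\log\log n)^{3/2+\varepsilon}/\log n\big)$, that the convergence holds in total variation over $k$, and that the rate $1/\log n$ is sharp up to powers of $\log\log n$.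
\end{abstract}

\section{Records, broken records, and the results}\label{sec:intro}

Let $X^{(1)},X^{(2)},\dots$ be independent random points, each uniformly distributed in $(0,1)^2$. For $x,y\in\mathbb{R}^2$ write $x\prec y$, or $y\succ x$, if $x_1<y_1$ and $x_2<y_2$; we then say that $y$ \emph{dominates} $x$. Records are small values:
\begin{itemize}
\item $X^{(n)}$ \emph{sets a record} if $X^{(n)}\not\succ X^{(i)}$ for all $1\le i<n$;
\item for $1\le j\le n$, the point $X^{(j)}$ is a \emph{current record at time $n$} if $X^{(j)}\not\succ X^{(i)}$ for all $1\le i\le n$;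
\item $K_n=-1$ if $X^{(n)}$ sets no record; otherwise $K_n\ge 0$ is the number of indices $j<n$ such that $X^{(j)}$ is a current record at time $n-1$ but not at time $n$. We say that $X^{(n)}$ \emph{breaks} these $K_n$ records.
\end{itemize}
The current records are the minimal points of the sample for the partial order $\prec$. They form a staircase, and a new record breaks exactly the current records that dominate it (Figure~\ref{fig:staircase}). Almost surely all coordinates of all points are distinct, and we work on that event.

\begin{figure}[ht]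
\centering
\begin{tikzpicture}[scale=4.6]
\fill[gray!18] (0,0)--(0,1)--(.1,1)--(.1,.85)--(.25,.85)--(.25,.6)--(.45,.6)--(.45,.4)--(.7,.4)--(.7,.25)--(.9,.25)--(.9,.1)--(1,.1)--(1,0)--cycle;
\draw (0,0) rectangle (1,1);
\draw[thick] (.1,1)--(.1,.85)--(.25,.85)--(.25,.6)--(.45,.6)--(.45,.4)--(.7,.4)--(.7,.25)--(.9,.25)--(.9,.1)--(1,.1);
\draw[dashed] (.2,1)--(.2,.3)--(1,.3);
\foreach \x/\y in {.1/.85,.25/.6,.45/.4,.7/.25,.9/.1} \fill (\x,\y) circle (.016);
\foreach \x/\y in {.8/.55,.5/.7,.3/.9} \draw[fill=white] (\x,\y) circle (.016);
\node at (.2,.3) {$\times$};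
\node[below] at (.2,.29) {$X^{(9)}$};
\end{tikzpicture}
\caption{Eight points in the unit square, of which five (filled) are current records. A ninth point sets a record if it falls in the shaded region below the staircase. The point $X^{(9)}$ shown breaks the two current records in the dashed quadrant above it and to its right, so $K_9=2$.}\label{fig:staircase}
\end{figure}

Put $\mathbb{N}_0=\{0,1,2,\dots\}$. For $k\in\mathbb{N}_0$ and $B\subseteq\mathbb{N}_0$ let
\[
R_{n,B}=\sum_{i=1}^n\mathbf{1}\{K_i\in B\},\qquad R_{n,k}=R_{n,\{k\}},\qquad R_n=R_{n,\mathbb{N}_0},\qquad p_{n,k}=\frac{R_{n,k}}{R_n},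
\]
and let $\rho_{n,B}$, $\rho_{n,k}$, $\rho_n$ be the expectations of $R_{n,B}$, $R_{n,k}$, $R_n$. Thus $R_n$ counts the records set up to time $n$, and $(p_{n,k})_{k\ge0}$ is the empirical law of the number of records broken per record set. Since $K_1=0$, we have $R_n\ge 1$.

How many records does a record break? On the line the answer is always one. In the plane, $K_2$ equals $-1$, $0$, $1$ with probabilities $\frac14,\frac12,\frac14$. For large $n$, a count gives the mean. Each record adds one current record and removes $K_i$ of them, so the number of current records at time $n$ is $R_n-\sum_k kR_{n,k}$. By symmetry its expectation is $n\,\mathbb{P}(K_n\ge0)$, which equals the harmonic number $H_n=\sum_{i\le n}1/i$, whereas $\rho_n\sim\frac12(\log n)^2$ (Section~\ref{sec:means}). Hence $\sum_k k\rho_{n,k}/\rho_n=1-H_n/\rho_n\to1$: almost every record that is set is later broken, and a record breaks one other on average. The geometric law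
\[
q_k=2^{-(k+1)}\quad(k\ge 0),\qquad q_B=\sum_{k\in B}q_k,
\]
of the number of heads before the first tail of a fair coin has mean one, and it is the limit law. It is known that $\mathbb{P}(K_n=k\mid K_n\ge0)\to q_k$ and $\rho_{n,k}/\rho_n\to q_k$ for each $k$; we rederive both facts, with error bounds, in Section~\ref{sec:means}, where the coin appears. These are statements about expectations. The conjecture posed in \cite{Fill} concerns a single realization of the sequence: it asserts that $p_{n,k}\to q_k$ almost surely for each $k$. Our first theorem proves it.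

\begin{theorem}\label{thm:as}
For each $k\ge0$, $p_{n,k}\to 2^{-(k+1)}$ almost surely. Moreover, for every $B\subseteq\mathbb{N}_0$, $R_{n,B}/\big(\frac12(\log n)^2\big)\to q_B$ almost surely.
\end{theorem}

The proof rests on a variance bound of the size that independent indicators would give.

\begin{theorem}\label{thm:var}
There is an absolute constant $C$ such that
\[
\operatorname{Var}(R_{n,B}-R_{m,B})\le C(\rho_n-\rho_m)\qquad\text{for all }0\le m\le n\text{ and all }B\subseteq\mathbb{N}_0 .
\]
In particular $\operatorname{Var}R_{n,B}=O((\log n)^2)$.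
\end{theorem}

The empirical law $p_{n,\cdot}$ is built from about $\frac12(\log n)^2$ observations. For independent observations the error would be of order $R_n^{-1/2}$, that is, $1/\log n$. The last two theorems show that this is the right scale.

\begin{theorem}\label{thm:rate}
For every $\varepsilon>0$ and $k\ge0$, almost surely
\[
p_{n,k}-2^{-(k+1)}=O\Big(\frac{(\log\log n)^{3/2+\varepsilon}}{\log n}\Big),
\qquad
\sum_{i\ge0}\big|p_{n,i}-2^{-(i+1)}\big|=O\Big(\frac{(\log\log n)^{5/2+\varepsilon}}{\log n}\Big),
\]
where the implied constants are random.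
\end{theorem}

Recall that a sequence $(Y_n)$ of random variables is \emph{tight} if $\sup_n\mathbb{P}(|Y_n|>A)\to0$ as $A\to\infty$, and that $a_n\asymp b_n$ means that $a_n/b_n$ lies between two positive constants for all large $n$.

\begin{theorem}\label{thm:sharp}
Fix $k\ge0$.
\begin{enumerate}
\item[(a)] The sequence $\log n\,(p_{n,k}-2^{-(k+1)})$ is tight.
\item[(b)] $\mathbb{E}(R_{n,k}-q_kR_n)^2\asymp(\log n)^2$.
\item[(c)] For every $A<\infty$, $\ \liminf_n\mathbb{P}\big(\log n\,|p_{n,k}-2^{-(k+1)}|>A\big)>0$.
\item[(d)] Almost surely, $\limsup_n\,\log n\,|p_{n,k}-2^{-(k+1)}|=\infty$.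
\end{enumerate}
\end{theorem}

So in probability the error has order exactly $1/\log n$, in the sense of (a) and (c), while almost surely it is not $O(1/\log n)$ but exceeds that order by at most a power of $\log\log n$.

Section~\ref{sec:means} computes the law of $K_n$. Sections~\ref{sec:sens} and~\ref{sec:var} prove Theorem~\ref{thm:var} by measuring how much a single point can influence the conditional law of a later $K_{j+1}$. Section~\ref{sec:as} deduces Theorems~\ref{thm:as} and~\ref{thm:rate}. Section~\ref{sec:sharp} proves Theorem~\ref{thm:sharp} by finding order $(\log n)^2$ independent fair coins inside the sample, each of which shifts $R_{n,k}-q_kR_n$ by a fixed amount.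

\begin{remark}\label{rem:hyp}
The variables $K_n$ depend only on the relative order of the points in each coordinate. So the uniform law can be replaced by any law with independent coordinates whose distribution functions $F_1,F_2$ are continuous: apply $F_j$ to the $j$th coordinate. Independence of the coordinates cannot be dropped. For points $(U,U)$ with $U$ uniform, every record after the first breaks exactly one record, and $p_{n,1}\to1$. For points $(U,1-U)$, every point sets a record and breaks none, and $p_{n,0}=1$.
\end{remark}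

\paragraph{Notation.} We write $S_{n,B}=R_{n,B}-\rho_{n,B}$, $S_{n,k}=S_{n,\{k\}}$, $S_n=S_{n,\mathbb{N}_0}$, $\ell_n=1+\log n$, and $\mathcal{F}_n=\sigma(X^{(1)},\dots,X^{(n)})$, with $\mathcal{F}_0$ trivial. The $L^2$ norm of a random variable is $\|\cdot\|$. The letter $C$ denotes an absolute constant, which may change from line to line and never depends on $B$, $k$, $m$, $n$.

\section{The law of $K_n$: relative ranks and a fair coin}\label{sec:means}

To find the law of $K_n$ we forget the order of arrival of $X^{(1)},\dots,X^{(n-1)}$ and scan all $n$ points from bottom to top. Let $\pi_1,\dots,\pi_n$ be their first coordinates in order of increasing second coordinate, and let $r$ be the position of $X^{(n)}$ in this order. The ordering depends only on the second coordinates, so $r$ is uniform on $\{1,\dots,n\}$, the $\pi_j$ are independent and uniform, and $r$ is independent of $(\pi_j)$. Let $\sigma_j$ be the rank of $\pi_j$ among $\pi_1,\dots,\pi_j$, with rank $1$ for the smallest. The map from the relative order of $\pi_1,\dots,\pi_n$ to $(\sigma_1,\dots,\sigma_n)$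 is a bijection from the $n!$ equally likely orders onto $\prod_j\{1,\dots,j\}$. Hence the $\sigma_j$ are independent, and $\sigma_j$ is uniform on $\{1,\dots,j\}$.

In Figure~\ref{fig:staircase}, $n=9$, $r=3$, and $\sigma=(1,1,1,2,4,2,4,1,4)$. The two broken records sit at positions $4$ and $6$, where $\sigma_j=2$: only $X^{(9)}$ is both lower and further left. Position $8$, where $\sigma_j=1$, holds the first higher point to the left of $X^{(9)}$, and nothing above it is broken. Reading $2$ as heads and $1$ as tails, $K_9$ is the number of heads before the first tail after position $r$. The lemma makes this general.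

\begin{lemma}\label{lem:law}
For every $n\ge1$,
\[
\mathbb{P}(K_n\ge0)=\frac{H_n}{n},\qquad \sum_{k\ge0}\Big|\mathbb{P}(K_n=k)-q_k\frac{H_n}{n}\Big|\le\frac1n .
\]
\end{lemma}

\begin{proof}
The point $X^{(n)}$ sets a record if and only if no lower point is to its left, that is, $\sigma_r=1$. This has probability $\frac1n\sum_{r=1}^n\frac1r=H_n/n$.

Suppose $\sigma_r=1$. The point at position $j$ is broken by $X^{(n)}$ if and only if it dominates $X^{(n)}$ and dominates no other point: $j>r$, $\pi_j>\pi_r$, and $\pi_j<\pi_i$ for all $i<j$ with $i\ne r$. This says that $j>r$ and that among $\pi_1,\dots,\pi_j$ the smallest is $\pi_r$ and the second smallest is $\pi_j$; equivalently, $j>r$, no $j'\in(r,j]$ has $\sigma_{j'}=1$, and $\sigma_j=2$. So $K_n$ is the number of $j>r$ with $\sigma_j=2$ that precede the first $j'>r$ with $\sigma_{j'}=1$, or precede the end of the scan if there is no such $j'$.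

Condition on $r$ and on $\sigma_r=1$. Let $W$ be the number of $j\in(r,n]$ with $\sigma_j\in\{1,2\}$, a sum of independent Bernoulli variables with means $2/j$, $r<j\le n$. Given the set of these $j$, the values $\sigma_j\in\{1,2\}$ are $W$ independent fair coin flips. The probability of exactly $k$ heads before the first tail or the end is $q_k$ if $W>k$, is $2q_k$ if $W=k$, and is $0$ if $W<k$. It therefore differs from $q_k$ by at most $q_k\mathbf{1}\{W\le k\}$. Since $\sum_{k\ge W}q_k=2^{-W}$,
\[
\sum_{k\ge0}\big|\mathbb{P}(K_n=k\mid r,\sigma_r=1)-q_k\big|\le\mathbb{E}\big[2^{-W}\,\big|\,r\big]=\prod_{j=r+1}^n\Big(1-\frac2j+\frac1j\Big)=\frac rn .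
\]
Each value of $r$ occurs together with $\sigma_r=1$ with probability $\frac1n\cdot\frac1r$, so the sum in the lemma is at most $\sum_{r=1}^n\frac1{nr}\cdot\frac rn=\frac1n$.
\end{proof}

The error $r/n$ is the probability that no tail occurs, that is, that $X^{(n)}$ is the leftmost of all $n$ points. The only departure from the geometric law is that the coin flips may run out.

\begin{corollary}\label{cor:means}
We have $\rho_n=\sum_{i\le n}H_i/i=\frac12\big(H_n^2+\sum_{i\le n}i^{-2}\big)$, so $\rho_n\ge\frac12H_n^2$ and $\rho_n\sim\frac12(\log n)^2$. For every family $\mathcal{B}$ of disjoint subsets of $\mathbb{N}_0$,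
\[
\sum_{B\in\mathcal{B}}|\rho_{n,B}-q_B\rho_n|\le\sum_{k\ge0}|\rho_{n,k}-q_k\rho_n|\le H_n .
\]
\end{corollary}

\begin{proof}
Sum the identity $H_i^2-H_{i-1}^2=2H_i/i-1/i^2$ over $i\le n$ for the first claim. For the second, $\rho_{n,k}-q_k\rho_n=\sum_{i\le n}\big(\mathbb{P}(K_i=k)-q_kH_i/i\big)$; apply Lemma~\ref{lem:law} and the triangle inequality.
\end{proof}

Dividing by $H_n/n$ and by $\rho_n$ gives the two facts quoted in Section~\ref{sec:intro} in the form
\begin{equation}\label{eq:known}
\sum_{k\ge 0}\big|\mathbb{P}(K_n=k\mid K_n\ge0)-q_k\big|\le\frac1{H_n},\qquad \sum_{k\ge 0}\Big|\frac{\rho_{n,k}}{\rho_n}-q_k\Big|\le\frac2{H_n}.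
\end{equation}

\section{How much one point changes the law of the next step}\label{sec:sens}

For one-dimensional records the indicators $\mathbf{1}\{\sigma_j=1\}$ are independent, and the variance of their sum is at most its mean. In the plane independence fails at once. The event $K_2=K_3=-1$ is the event that $X^{(2)}$ and $X^{(3)}$ both dominate $X^{(1)}$, of probability $\frac13\cdot\frac13=\frac8{72}$, while $\mathbb{P}(K_2=-1)\,\mathbb{P}(K_3=-1)=\frac14\cdot\frac7{18}=\frac7{72}$ by Lemma~\ref{lem:law}. The dependence is carried by the staircase: given the past, the law of $K_{n+1}$ is determined by areas under it. So we split off these conditional probabilities,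
\[
A_{n,B}=\mathbb{P}(K_{n+1}\in B\mid\mathcal{F}_n),
\]
and write, for $0\le m\le n$,
\begin{equation}\label{eq:split}
S_{n,B}-S_{m,B}=\sum_{i=m+1}^n\big(\mathbf{1}\{K_i\in B\}-A_{i-1,B}\big)+\sum_{i=m}^{n-1}\big(A_{i,B}-\mathbb{E}A_{i,B}\big).
\end{equation}
The terms of the first sum are martingale differences, hence uncorrelated. The second sum contains all the dependence. Its terms are functions of independent points, and the covariance of two such functions can be bounded through the effect of deleting one point. This section bounds that effect.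

For $z\in(0,1)^2$ let $Q(z)=(0,z_1)\times(0,z_2)$, the set of points of the square that $z$ dominates; its area is $z_1z_2$. For a finite set $P\subset(0,1)^2$ let
\[
\mathcal{R}(P)=\{z\in(0,1)^2:Q(z)\cap P=\emptyset\},\qquad \mathcal{M}(P)=P\cap\mathcal{R}(P)
\]
be the record-setting region and the set of minimal points of $P$. Put $\kappa_P(z)=\#\{w\in\mathcal{M}(P):w\succ z\}$ for $z\in\mathcal{R}(P)$ and $\kappa_P(z)=-1$ otherwise, and let $A_B(P)$ be the area of $\{z\in(0,1)^2:\kappa_P(z)\in B\}$. With $P_n=\{X^{(1)},\dots,X^{(n)}\}$ we have $K_{n+1}=\kappa_{P_n}(X^{(n+1)})$, and so $A_{n,B}=A_B(P_n)$.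

\begin{example}\label{ex:onepoint}
Let $P=\{w\}$, and add a point $x\prec w$. For which $z$ does $\kappa(z)$ change? If $z\succ x$ and $z\not\succ w$, it drops to $-1$. If $z\prec x$, it stays equal to $1$, with $x$ replacing $w$. If $z$ and $x$ are incomparable and $z\prec w$, it drops from $1$ to $0$, because $x$ has already broken $w$. In this last case the effect passes through $w$, which dominates both $z$ and $x$, hence dominates the coordinatewise maximum $z\vee x$; and since $w$ is minimal, no point of $P$ lies below $z\vee x$. This property covers all cases.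
\end{example}

\begin{lemma}\label{lem:local}
Let $P\subset(0,1)^2$ be finite and $x,z\in(0,1)^2$. If $\kappa_{P\cup\{x\}}(z)\ne\kappa_P(z)$, then $Q(z\vee x)\cap P=\emptyset$. Consequently, for every $B$,
\[
|A_B(P\cup\{x\})-A_B(P)|\le\text{area of }\{z\in(0,1)^2:Q(z\vee x)\cap P=\emptyset\}.
\]
\end{lemma}

\begin{proof}
Assume that the two values differ; then $x\notin P$. If $z\notin\mathcal{R}(P)$, both values are $-1$; so $z\in\mathcal{R}(P)$. Suppose $x\notin\mathcal{R}(P)$, say $x\succ y\in P$. A point that dominates $x$ dominates $y$, so neither $z$ nor any $w\in\mathcal{M}(P)$ dominates $x$. Then $z\in\mathcal{R}(P\cup\{x\})$ and $\mathcal{M}(P\cup\{x\})=\mathcal{M}(P)$, and the two values agree. So $x\in\mathcal{R}(P)$ as well.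

If $z\succ x$ or $z\prec x$, then $z\vee x$ is $z$ or $x$, which lies in $\mathcal{R}(P)$. Otherwise $z\in\mathcal{R}(P\cup\{x\})$, and
\[
\mathcal{M}(P\cup\{x\})=\big(\mathcal{M}(P)\setminus\{w:w\succ x\}\big)\cup\{x\},
\]
where the new point $x$ does not dominate $z$. The count changes only if some removed point dominates $z$: there is $w\in\mathcal{M}(P)$ with $w\succ x$ and $w\succ z$. Then $Q(z\vee x)\subseteq Q(w)$, which contains no point of $P$.
\end{proof}

The bound does not involve $B$; this is why the constant in Theorem~\ref{thm:var} is uniform in $B$. Its size is easy to guess. The point $X^{(n)}$ has an effect only if it sets a record, which has probability $H_n/n$, and an empty rectangle among $n$ points typically has area about $1/n$. So the mean square effect should be about $\ell_n n^{-1}\cdot n^{-2}$.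

\begin{lemma}\label{lem:sens}
For all $n\ge1$ and $B\subseteq\mathbb{N}_0$, $\ \|A_{n,B}-A_{n-1,B}\|^2\le C\ell_n n^{-3}$.
\end{lemma}

\begin{proof}
For $n=1$ the difference is at most $1$. Let $n\ge2$ and $\lambda=(n-1)/2\ge n/4$. Apply Lemma~\ref{lem:local} with $P=P_{n-1}$ and $x=X^{(n)}$, and write the square of the area as a double integral:
\[
\|A_{n,B}-A_{n-1,B}\|^2\le\int dx\iint dz\,dz'\;\mathbb{P}\big(P_{n-1}\cap(Q(z\vee x)\cup Q(z'\vee x))=\emptyset\big).
\]
If the two rectangles have areas $\alpha,\alpha'$, their union has area at least $\max(\alpha,\alpha')\ge(\alpha+\alpha')/2$, so the probability is at most $e^{-\lambda\alpha}e^{-\lambda\alpha'}$. The integrand now factors, and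
\[
\|A_{n,B}-A_{n-1,B}\|^2\le\int_{(0,1)^2}g(x)^2\,dx,\qquad g(x)=\int_{(0,1)^2}e^{-\lambda(z_1\vee x_1)(z_2\vee x_2)}\,dz .
\]
Put $s=\lambda x_1x_2$ and $E_1(s)=\int_s^\infty e^{-t}t^{-1}\,dt$, and split the domain of $z$ into four parts at $x$.
\begin{itemize}
\item The part $z_1\le x_1$, $z_2\le x_2$ contributes $x_1x_2e^{-s}=\lambda^{-1}se^{-s}$.
\item The part $z_1>x_1$, $z_2\le x_2$ contributes at most $x_2\int_{x_1}^\infty e^{-\lambda tx_2}\,dt=\lambda^{-1}e^{-s}$. The part $z_1\le x_1$, $z_2>x_2$ obeys the same bound, with the coordinates exchanged.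
\item On the part $z\succ x$, integrate first over $z_2>x_2$; the contribution is at most $\int_{x_1}^\infty(\lambda t)^{-1}e^{-\lambda tx_2}\,dt=\lambda^{-1}E_1(s)$.
\end{itemize}
Thus $g(x)\le\lambda^{-1}h(\lambda x_1x_2)$ with $h(s)=(s+2)e^{-s}+E_1(s)$. For $s\le1$ we have $E_1(s)\le\int_s^1t^{-1}dt+\int_1^\infty e^{-t}dt$, so $h(s)\le4+\log(1/s)$; for $s\ge1$ we have $E_1(s)\le e^{-s}$, so $h(s)\le(s+3)e^{-s}$. Hence $\int_0^\infty h^2\,ds$ and $\int_0^1h^2\log(1/s)\,ds$ are finite. For $x$ uniform in the square, $\mathbb{P}(x_1x_2\le y)=y+y\log(1/y)$, so $x_1x_2$ has density $\log(1/y)$ on $(0,1)$. Therefore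
\[
\int g^2\le\lambda^{-2}\int_0^1h(\lambda y)^2\log\frac1y\,dy=\lambda^{-3}\int_0^\lambda h(s)^2\log\frac\lambda s\,ds\le\lambda^{-3}\Big(\log n\int_0^\infty h^2\,ds+\int_0^1h^2\log\frac1s\,ds\Big),
\]
which is at most $C\ell_nn^{-3}$.
\end{proof}

\section{Covariances and the variance bound}\label{sec:var}

For $f\in L^2$ and $l\ge1$ let $D_lf=\mathbb{E}[f\mid\mathcal{F}_l]-\mathbb{E}[f\mid\mathcal{F}_{l-1}]$. Conditional expectation given $\mathcal{F}_l$ is the orthogonal projection onto $L^2(\mathcal{F}_l)$, and these spaces increase with $l$. So $D_l$ is the orthogonal projection onto the orthogonal complement of $L^2(\mathcal{F}_{l-1})$ in $L^2(\mathcal{F}_l)$. In particular $\|D_lf\|\le\|f\|$, the ranges of different $D_l$ are orthogonal, and $f-\mathbb{E}f=\sum_{l\le j}D_lf$ if $f$ is $\mathcal{F}_j$-measurable.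

\begin{lemma}\label{lem:cov}
For $1\le i\le j$ and all $B$, $\ |\operatorname{Cov}(A_{i,B},A_{j,B})|\le C\sqrt{\ell_i\ell_j}\;i^{-1/2}j^{-3/2}$.
\end{lemma}

\begin{proof}
By orthogonality, and because $A_{i,B}-\mathbb{E}A_{i,B}$ has only the components $l\le i$,
\[
\operatorname{Cov}(A_{i,B},A_{j,B})=\sum_{l=1}^i\mathbb{E}\big[D_lA_{i,B}\;D_lA_{j,B}\big].
\]
Fix $l\le j$ and let $A'=A_B(\{X^{(a)}:a\le j,\ a\ne l\})$. The point $X^{(l)}$ is independent of the $\sigma$-field generated by $A'$ and $\mathcal{F}_{l-1}$, so $\mathbb{E}[A'\mid\mathcal{F}_l]=\mathbb{E}[A'\mid\mathcal{F}_{l-1}]$, that is, $D_lA'=0$. Hence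
\[
\|D_lA_{j,B}\|=\|D_l(A_{j,B}-A')\|\le\|A_{j,B}-A'\|=\|A_{j,B}-A_{j-1,B}\|\le C\ell_j^{1/2}j^{-3/2}.
\]
The second equality holds because $A_B$ is a function of the set of points and the points are identically distributed and independent, so deleting $X^{(l)}$ has the same law as deleting $X^{(j)}$; the last bound is Lemma~\ref{lem:sens}. Taking $j=i$ gives $\|D_lA_{i,B}\|\le C\ell_i^{1/2}i^{-3/2}$ for $l\le i$. By the Cauchy--Schwarz inequality each of the $i$ terms of the sum is at most $C\sqrt{\ell_i\ell_j}\,i^{-3/2}j^{-3/2}$.
\end{proof}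

\begin{remark}\label{rem:triangle}
The case $i=j$ gives $\|A_{i,B}-\mathbb{E}A_{i,B}\|\le C\ell_i^{1/2}/i$, and the triangle inequality then bounds the variance of the second sum in \eqref{eq:split} with $m=0$ by $C\ell_n^3$, one factor $\ell_n$ too many. Lemma~\ref{lem:cov} improves on the product of the standard deviations by the factor $(i/j)^{1/2}$, because $A_{i,B}$ and $A_{j,B}$ share only the first $i$ points. This factor makes the sum over $j\ge i$ converge.
\end{remark}

\begin{proof}[Proof of Theorem~\ref{thm:var}]
Since $\operatorname{Var}(U+V)\le2\operatorname{Var}U+2\operatorname{Var}V$, it suffices to bound the variance of each sum in \eqref{eq:split}.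

The $i$th term of the first sum is $D_i\mathbf{1}\{K_i\in B\}$. These terms are orthogonal, and the $i$th has squared norm at most $\mathbb{P}(K_i\in B)\le\rho_i-\rho_{i-1}$. So the first sum has variance at most $\rho_n-\rho_m$.

In the second sum the term $i=0$, if present, vanishes, since $A_{0,B}$ is deterministic. For $t\ge1$ we have $\log t=2\log\sqrt t\le2\sqrt t-2$, so for $j\ge i\ge1$
\[
\ell_j=\ell_i+\log(j/i)\le\ell_i\big(1+\log(j/i)\big)\le2\ell_i(j/i)^{1/2}.
\]
Together with $\sum_{j\ge i}j^{-5/4}\le i^{-5/4}+4i^{-1/4}\le5i^{-1/4}$ this gives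
\[
\sum_{j\ge i}\ell_j^{1/2}j^{-3/2}\le(2\ell_i)^{1/2}\,i^{-1/4}\sum_{j\ge i}j^{-5/4}\le C\ell_i^{1/2}i^{-1/2}.
\]
By Lemma~\ref{lem:cov}, the variance of the second sum is at most
\[
2\sum_{i=\max(m,1)}^{n-1}\ \sum_{j\ge i}C\sqrt{\ell_i\ell_j}\;i^{-1/2}j^{-3/2}\le C\sum_{i=\max(m,1)}^{n-1}\frac{\ell_i}i .
\]
Finally $\ell_i\le2H_{i+1}$, because $1\le H_{i+1}$ and $\log i\le H_{i+1}$, and $1/i\le2/(i+1)$. So $\ell_i/i\le4H_{i+1}/(i+1)=4(\rho_{i+1}-\rho_i)$, and the last sum is at most $4(\rho_n-\rho_m)$. The case $m=0$ and Corollary~\ref{cor:means} give $\operatorname{Var}R_{n,B}=O((\log n)^2)$.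
\end{proof}

\section{Almost sure convergence and its rate}\label{sec:as}

Chebyshev's inequality and Theorem~\ref{thm:var} give $\mathbb{P}(|S_{n,B}|>\eta\rho_n)\le C/(\eta^2\rho_n)$, of order $(\log n)^{-2}$, which is far from summable in $n$. But $R_{n,B}$ changes only at record times, which are rare. So we use $\rho_n$ as a clock, and control the times between ticks by monotonicity. For integers $t\ge1$ let
\[
\tau(t)=\min\{n:\rho_n\ge t\}.
\]
Since $\rho_n-\rho_{n-1}=H_n/n\le1$ and $\rho_{\tau(t)-1}<t$,
\begin{equation}\label{eq:clock}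
t\le\rho_{\tau(t)}<t+1,\qquad\text{and}\qquad \tau(t)\le n<\tau(t+1)\iff\lfloor\rho_n\rfloor=t .
\end{equation}
Throughout we use the first Borel--Cantelli lemma: if $\sum_t\mathbb{P}(E_t)<\infty$, then almost surely only finitely many of the events $E_t$ occur.

\begin{proof}[Proof of Theorem~\ref{thm:as}]
Fix $B$. By Theorem~\ref{thm:var} with $m=0$ and \eqref{eq:clock},
\[
\mathbb{P}\big(|S_{\tau(t^2),B}|>t^{7/4}\big)\le C(t^2+1)\,t^{-7/2},
\]
which is summable, so $S_{\tau(t^2),B}/t^2\to0$ almost surely. By \eqref{eq:known}, $\rho_{n,B}/\rho_n\to q_B$, and by \eqref{eq:clock}, $\rho_{\tau(t^2)}/t^2\to1$. Hence $R_{\tau(t^2),B}/t^2\to q_B$ almost surely. For $\tau(t^2)\le n<\tau((t+1)^2)$ we have $t^2\le\rho_n<(t+1)^2$, and $R_{n,B}$ is nondecreasing in $n$, so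
\[
\frac{R_{\tau(t^2),B}}{(t+1)^2}\le\frac{R_{n,B}}{\rho_n}\le\frac{R_{\tau((t+1)^2),B}}{t^2}.
\]
Both bounds tend to $q_B$. Thus $R_{n,B}/\rho_n\to q_B$ almost surely, and $\rho_n\sim\frac12(\log n)^2$. Dividing the case $B=\{k\}$ by the case $B=\mathbb{N}_0$ gives $p_{n,k}\to q_k$.
\end{proof}

For a rate we want a bound close to the standard deviation $\sqrt t$ at every tick $t$. A union bound over single ticks loses too much. Instead we bound the maximum over a whole block $2^j\le t\le2^{j+1}$, by writing each increment as a sum of at most $j+1$ increments over dyadic intervals. This uses Theorem~\ref{thm:var} for general $m$. For $j\ge1$ let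
\[
V_{j,B}=\max_{2^j\le t\le2^{j+1}}|S_{\tau(t),B}| .
\]

\begin{lemma}\label{lem:max}
For all $j\ge1$ and $B$, $\ \mathbb{E}V_{j,B}^2\le C(j+1)^22^j$.
\end{lemma}

\begin{proof}
Write $Y(t)=S_{\tau(t),B}$. For $t<t'$, Theorem~\ref{thm:var} and \eqref{eq:clock} give $\mathbb{E}(Y(t')-Y(t))^2\le C(t'-t+1)\le2C(t'-t)$. For $0\le s\le j$ let
\[
U_s=\max_{0\le\nu<2^{j-s}}\big|Y(2^j+(\nu+1)2^s)-Y(2^j+\nu2^s)\big| .
\]
Bounding the maximum of the squares by their sum gives $\mathbb{E}U_s^2\le2^{j-s}\cdot2C2^s=2C2^j$. Let $2^j<t\le2^{j+1}$, write $t-2^j$ as a sum of distinct powers $2^s$ with $0\le s\le j$, and walk from $2^j$ to $t$ by steps of these lengths in decreasing order. A step of length $2^s$ starts at $2^j$ plus a multiple of $2^s$, so it is one of the increments in $U_s$. Hence $V_{j,B}\le|Y(2^j)|+\sum_{s=0}^jU_s$. The triangle inequality in $L^2$ and $\mathbb{E}Y(2^j)^2\le C(2^j+1)$ give $\|V_{j,B}\|\le C(j+2)2^{j/2}$.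
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:rate}]
Let $n$ be such that $\rho_n\ge 2$, and put $t=\lfloor\rho_n\rfloor$ and $j=\lfloor\log_2\rho_n\rfloor$, so that $2^j\le t<t+1\le2^{j+1}$. By Corollary~\ref{cor:means}, $2^{j/2}\asymp\log n$ and $j\sim2\log_2\log n$. Let $\Delta_B=\rho_{\tau(t+1),B}-\rho_{\tau(t),B}\ge 0$. Since $\tau(t)\le n<\tau(t+1)$, monotonicity of $R_{\cdot,B}$ and $\rho_{\cdot,B}$ gives $S_{\tau(t),B}-\Delta_B\le S_{n,B}\le S_{\tau(t+1),B}+\Delta_B$. So
\begin{equation}\label{eq:interp}
|S_{n,B}|\le V_{j,B}+\Delta_B,\qquad\text{and}\qquad\sum_{B\in\mathcal{B}}\Delta_B=\rho_{\tau(t+1)}-\rho_{\tau(t)}<2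
\end{equation}
for every partition $\mathcal{B}$ of $\mathbb{N}_0$.

\emph{Fixed $k$.} By Lemma~\ref{lem:max}, $\mathbb{P}(V_{j,B}>2^{j/2}j^{3/2+\varepsilon})\le Cj^{-1-2\varepsilon}$, which is summable. With \eqref{eq:interp}, for each $B$ almost surely $S_{n,B}=O(\log n\,(\log\log n)^{3/2+\varepsilon})$. Now
\begin{equation}\label{eq:Z}
R_{n,k}-q_kR_n=S_{n,k}-q_kS_n+(\rho_{n,k}-q_k\rho_n),
\end{equation}
and the last term is at most $H_n$ in absolute value. Divide by $R_n$, which is almost surely asymptotic to $\frac12(\log n)^2$ by Theorem~\ref{thm:as}.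

\emph{The sum over $i$.} Lemma~\ref{lem:max} gives the same bound for every $i$, so we cannot sum it over all $i$. In block $j$ only $O(2^j)$ records have been set, and $q_i2^j<1$ for $i\ge j$, so we treat $0,\dots,j$ singly and lump the rest. Let $B_j^+=\{i:i>j\}$, so $q_{B_j^+}=2^{-(j+1)}$, and let $\mathcal{B}_j$ be the partition of $\mathbb{N}_0$ into $\{0\},\dots,\{j\},B_j^+$. The uniformity of the constant in $B$ gives, for $V_j=\sum_{B\in\mathcal{B}_j}V_{j,B}$, the bound $\|V_j\|\le C(j+2)(j+1)2^{j/2}$. Hence $\mathbb{P}(V_j>2^{j/2}j^{5/2+\varepsilon})\le Cj^{-1-2\varepsilon}$, and almost surely $V_j\le2^{j/2}j^{5/2+\varepsilon}$ for all large $j$. By \eqref{eq:interp},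
\[
|S_n|\le\sum_{B\in\mathcal{B}_j}|S_{n,B}|\le V_j+2 .
\]
For $i\le j$ use \eqref{eq:Z} with $i$ in place of $k$. For the lumped part,
\[
\sum_{i>j}|R_{n,i}-q_iR_n|\le R_{n,B_j^+}+q_{B_j^+}R_n\le|S_{n,B_j^+}|+|\rho_{n,B_j^+}-q_{B_j^+}\rho_n|+2^{-(j+1)}(\rho_n+R_n).
\]
Adding these bounds and using Corollary~\ref{cor:means} for the family $\mathcal{B}_j$,
\[
\sum_{i\ge0}|R_{n,i}-q_iR_n|\le2(V_j+2)+H_n+2^{-(j+1)}(\rho_n+R_n).
\]
The last term is almost surely $O(1)$, because $\rho_n<2^{j+1}$ and $R_n/\rho_n\to1$. So the right side is almost surely $O(\log n\,(\log\log n)^{5/2+\varepsilon})$. Divide by $R_n$.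
\end{proof}

\section{Fluctuations of order $\log n$}\label{sec:sharp}

Fix $k\ge0$ and put
\[
Z_n=R_{n,k}-q_kR_n=\sum_{i=1}^n\big(\mathbf{1}\{K_i=k\}-q_k\mathbf{1}\{K_i\ge0\}\big),\qquad \log n\,(p_{n,k}-q_k)=\frac{(\log n)^2}{R_n}\cdot\frac{Z_n}{\log n}.
\]
The factor $(\log n)^2/R_n$ tends to $2$ almost surely, so Theorem~\ref{thm:sharp} says that $Z_n$ has order exactly $\log n$.

\subsection{Upper bounds}

By \eqref{eq:Z}, Theorem~\ref{thm:var} and Corollary~\ref{cor:means}, $\|Z_n\|\le2\sqrt{C\rho_n}+H_n\le C\ell_n$. This is the upper bound in part (b). For part (a), let $n\ge2$; then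
\[
\mathbb{P}\big(\log n\,|p_{n,k}-q_k|>A\big)\le\mathbb{P}\big(|Z_n|>\tfrac A4\log n\big)+\mathbb{P}\big(R_n<\tfrac14(\log n)^2\big)\le\frac C{A^2}+\mathbb{P}\big(R_n<\tfrac14(\log n)^2\big).
\]
The last probability tends to $0$ as $n\to\infty$, and for the finitely many $n$ below any given bound the left side vanishes once $A$ is large, since $|p_{n,k}-q_k|\le1$. This proves (a).

\subsection{Swapping two comparable points}

For lower bounds we look for randomness in the sample whose effect on $Z_n$ is known exactly. Take two points $b\prec a$ and nothing else. If $a$ arrives first, then $(K_1,K_2)=(0,1)$; if $b$ arrives first, then $(K_1,K_2)=(0,-1)$. The two orders are equally likely, and $Z_2$ is larger in the first order by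
\[
\delta=\mathbf{1}\{k=1\}-q_k ,
\]
which is nonzero because $0<q_k\le\frac12$. Other points can spoil this. If an earlier point $w$ satisfies $w\succ b$ and is incomparable with $a$, then the orders $w,a,b$ and $w,b,a$ give $(0,0,2)$ and $(0,1,-1)$, and the effect of the swap depends on the number of such $w$. We remove them in two ways: those near $a,b$ by asking that a neighborhood be empty, and those far away by two earlier guard points $c,d$, which prevent them from being current records. We need about $(\log n)^2$ such pairs that do not interfere with one another. Records up to time $n$ are spread over the scales $x_1\approx2^{-u}$, $x_2\approx2^{-v}$ with $2^{u+v}\le n$, so we look for one pair at each scale.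

For integers $u,v\ge1$ let $C_{u,v}=(2^{-u},2^{1-u}]\times(2^{-v},2^{1-v}]$. These \emph{cells} partition $(0,1]^2$. Fix $g=(u,v)$ with $u,v\ge2$, and put $T=2^{u+v}\ge16$; the cell $C_g$ has area $1/T$, so it receives on average one of the first $T$ points. Use the rescaled coordinates $(2^uz_1,2^vz_2)$, which preserve $\prec$. In them $C_g=(1,2]^2$, the square $(0,4]^2$ lies inside $(0,1]^2$ of the original coordinates because $u,v\ge2$, and we set $\Gamma=(0,4]^2\setminus(2,4]^2$, of original area $12/T$.

\begin{definition}\label{def:good}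
The index $g$ is \emph{good} if exactly four of $X^{(1)},\dots,X^{(T)}$ lie in $\Gamma$, namely (Figure~\ref{fig:good})
\begin{itemize}
\item a point $c\in(2,4]\times(0,1]$ and a point $d\in(0,1]\times(2,4]$, both arriving at times $\le T/2$;
\item two points $a,b\in(1,2]^2$ with $b\prec a$, arriving at times $t_1<t_2$ in $(T/2,T]$, in either order.
\end{itemize}
The pair of $g$ is \emph{in order $ab$} if $a=X^{(t_1)}$, and \emph{in order $ba$} if $b=X^{(t_1)}$.
\end{definition}

\begin{figure}[ht]
\centering
\begin{tikzpicture}[scale=1.05]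
\fill[gray!18] (0,0)--(4,0)--(4,2)--(2,2)--(2,4)--(0,4)--cycle;
\draw[->] (0,0)--(4.6,0); \draw[->] (0,0)--(0,4.6);
\draw[thick] (1,1) rectangle (2,2);
\draw[dashed] (2,0) rectangle (4,1); \draw[dashed] (0,2) rectangle (1,4);
\draw[dotted] (4,2)--(4,4)--(2,4);
\foreach \x in {1,2,4} {\node[below] at (\x,0) {$\x$}; \node[left] at (0,\x) {$\x$};}
\fill (1.65,1.7) circle (.05) node[right] {$a$};
\fill (1.25,1.3) circle (.05) node[right] {$b$};
\fill (3,.5) circle (.05) node[right] {$c$};
\fill (.45,3.1) circle (.05) node[right] {$d$};
\end{tikzpicture}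
\caption{A good index, in coordinates rescaled so that its cell is $(1,2]^2$. Among the first $T$ points only $a,b,c,d$ lie in the shaded region $\Gamma$, and $c,d$ arrive before $a,b$. Any other of these points that dominates $a$ or $b$ has both coordinates above $1$, so it lies beyond $4$ in one coordinate and dominates $c$ or $d$, or lies in $(2,4]^2$ and dominates both $a$ and $b$.}\label{fig:good}
\end{figure}

\begin{lemma}\label{lem:good}
There is an absolute constant $c_0>0$ such that $\mathbb{P}(g\text{ is good})\ge c_0$ for all $g=(u,v)$ with $u,v\ge2$.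
\end{lemma}

\begin{proof}
Choose the arrival times of $c$ and $d$ and the set $\{t_1,t_2\}$. The regions of $c$ and $d$ have area $2/T$ each, and two independent uniform points of a rectangle are comparable with probability $\frac12$. So
\[
\mathbb{P}(g\text{ is good})=\frac T2\Big(\frac T2-1\Big)\binom{T/2}2\Big(\frac2T\Big)^2\Big(\frac1T\Big)^2\frac12\Big(1-\frac{12}T\Big)^{T-4}.
\]
This depends only on $T$, is positive for each $T\in\{16,32,\dots\}$, and tends to $e^{-12}/16$ as $T\to\infty$.
\end{proof}

\begin{lemma}\label{lem:swap}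
Let $g$ be good. Consider the two sequences with the pair of $g$ in order $ab$ and in order $ba$, all other points being the same. Then $K_i$ is the same in both for $i\ne t_2$, while $K_{t_2}=1$ in order $ab$ and $K_{t_2}=-1$ in order $ba$. Hence for $n\ge T$, $Z_n$ in order $ab$ equals $Z_n$ in order $ba$ plus $\delta$.
\end{lemma}

\begin{proof}
Call a point \emph{ordinary} if it is one of the first $T$ points and is neither $a$ nor $b$. Two facts hold.
\begin{itemize}
\item[(i)] \emph{No ordinary point is $\prec a$ or $\prec b$.} Such a point would lie in $(0,2]^2\subset\Gamma$; the only ordinary points in $\Gamma$ are $c$ and $d$, and each has a coordinate greater than $2$.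
\item[(ii)] \emph{If an ordinary point $w$ dominates $a$ or $b$, then $w\succ c$, or $w\succ d$, or $w\in(2,4]^2$; in the last case $w$ dominates both $a$ and $b$.} Both coordinates of $w$ exceed $1$. If $w_1>4$ then $w\succ c$, and if $w_2>4$ then $w\succ d$. Otherwise $w\in(1,4]^2$; then $w\ne c,d$, since each has a coordinate at most $1$, so $w\notin\Gamma$ and $w\in(2,4]^2$.
\end{itemize}
We follow both sequences in time. Before $t_1$ they agree.

\emph{Time $t_1$.} The arriving point $e\in\{a,b\}$ sets a record by (i). A current record dominates neither $c$ nor $d$, which have arrived. So by (ii) the current records broken by $e$ are exactly those in $(2,4]^2$, the same set for $e=a$ and $e=b$. Thus $K_{t_1}$ agrees, and the set of current records becomes $S\cup\{e\}$ with the same set $S$ of ordinary points in both sequences.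

\emph{Times $t_1<i<t_2$.} Let $z=X^{(i)}$, an ordinary point, and suppose the current records at time $i-1$ are $S\cup\{e\}$ with $S$ common. If $z$ dominates $a$ or $b$, then by (ii) it dominates $c$, or $d$, or $e$ whichever of $a,b$ that is, so $K_i=-1$ in both sequences. Otherwise, whether $z$ sets a record depends only on the earlier ordinary points, which are common. If it does, it does not break $e$, by (i), and it breaks the same elements of $S$ in both sequences. In all cases $K_i$ agrees and the current records again have the form $S\cup\{e\}$ with $S$ common.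

\emph{Time $t_2$.} In order $ab$, the point $b$ sets a record, by (i) and $b\not\succ a$, and it breaks $a$, which is current. An element of $S$ that dominated $b$ would by (ii) dominate $c$, $d$ or $a$, all of which have arrived, and could not be current. So $K_{t_2}=1$. In order $ba$, the arriving point $a$ dominates $b$, so $K_{t_2}=-1$.

\emph{Times $i>t_2$.} The set $P_{i-1}$ and the point $X^{(i)}$ are the same in both sequences, and $K_i=\kappa_{P_{i-1}}(X^{(i)})$.
\end{proof}

\subsection{Many independent swaps}

Fix $n$, let $L=\lfloor\log_2n\rfloor$, and let $\mathcal{J}$ be the set of $g=(u,v)$ with $u,v\ge2$ and $u+v\le L$; each has $T\le n$. For $L\ge 9$,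
\[
J:=|\mathcal{J}|=\sum_{s=4}^L(s-3)=\tfrac12(L-2)(L-3)\ge\tfrac14L^2,\qquad \log n\le(L+1)\log2\le L .
\]
Let $X=(X^{(1)},\dots,X^{(n)})$, let $\mathcal{G}\subseteq\mathcal{J}$ be the set of good indices, and $N=|\mathcal{G}|$. We must check that swapping one pair does not disturb the others. This is why the pair is taken inside a single cell.

\begin{lemma}\label{lem:random}
On an enlarged probability space there are a function $\mu$ of $X$ and a variable $\xi$, whose conditional law given $X$ is that of $\mathrm{Bin}(N,\frac12)-N/2$, such that $Z_n$ has the same law as $\mu+\delta\xi$.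
\end{lemma}

\begin{proof}
\emph{Swaps preserve the good pairs.} In the coordinates rescaled for $g'$, every region in Definition~\ref{def:good} is a union of products of the intervals $(0,1]$, $(1,2]$, $(2,4]$, and each such product is a union of cells. So whether $g'$ is good, and with which times $t_1,t_2$, is determined by the sequence of cells containing $X^{(1)},\dots,X^{(n)}$ and by whether the two points of $C_{g'}$ singled out by this sequence are comparable. Swapping the pair of a good $g$ exchanges two points of the same cell $C_g$. This leaves the sequence of cells unchanged, moves no point of $C_{g'}$ for $g'\ne g$, and keeps $a,b$ comparable. Hence it preserves $\mathcal{G}$, the times $t_1,t_2$ of every good index, and the order of every other good pair. Pairs of different good indices lie in different cells, so their arrival times are distinct.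

\emph{Swaps preserve the law.} For $F\subseteq\mathcal{J}$ let $\Phi_FX$ be obtained from $X$ by swapping the pairs of all $g\in F\cap\mathcal{G}$. Partition the sample space $((0,1)^2)^n$ into finitely many pieces $\Pi$ according to $\mathcal{G}$ and the times of the good pairs. On a piece $\Pi$, the map $\Phi_F$ is a fixed permutation $\phi$ of the $n$ points with $\phi^2=\mathrm{id}$, and $\phi(\Pi)\subseteq\Pi$ by the previous paragraph; so $x\in\Pi$ if and only if $\phi x\in\Pi$. Since $\phi X$ and $X$ have the same law, $\mathbb{P}(X\in\Pi,\ \Phi_FX\in E)=\mathbb{P}(\phi X\in\Pi\cap E)=\mathbb{P}(X\in\Pi\cap E)$ for measurable $E$. Summing over $\Pi$ shows that $\Phi_FX$ has the law of $X$.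

\emph{Random swaps.} Let $F$ be a uniform random subset of $\mathcal{J}$, independent of $X$. Then $\tilde X=\Phi_FX$ has the law of $X$. For $g\in\mathcal{G}$ let $\eta_g=1$ if the pair of $g$ is in order $ab$ in $\tilde X$, and $\eta_g=0$ otherwise. Given $X$, each order is reversed or kept according to whether $g\in F$, so the $\eta_g$ are independent fair bits. Let $X^\circ$ be $X$ with all good pairs put in order $ba$. We reach $\tilde X$ from $X^\circ$ by swapping the pairs with $\eta_g=1$ one at a time; each index is still good when its turn comes, so Lemma~\ref{lem:swap} gives $Z_n(\tilde X)=Z_n(X^\circ)+\delta\sum_{g\in\mathcal{G}}\eta_g$. Take $\mu=Z_n(X^\circ)+\delta N/2$ and $\xi=\sum_{g\in\mathcal{G}}\eta_g-N/2$.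
\end{proof}

\subsection{Lower bounds}

\begin{proof}[Proof of Theorem~\ref{thm:sharp}(b)--(d)]
Let $L\ge9$. Lemma~\ref{lem:good} gives $\mathbb{E}N\ge c_0J$.

(b) Given $X$, the variable $\xi$ has mean $0$ and variance $N/4$. So $\mathbb{E}Z_n^2=\mathbb{E}\mu^2+\delta^2\,\mathbb{E}N/4\ge\delta^2c_0J/4\ge\delta^2c_0(\log n)^2/16$. The upper bound was proved above.

(c) We have no control of $\mu$, but symmetry makes this harmless. Since $|\mu+\delta\xi|+|\mu-\delta\xi|\ge2|\delta\xi|$, the event $|\delta\xi|>x$ forces $|\mu+\delta\xi|>x$ or $|\mu-\delta\xi|>x$; and given $X$, the variables $\xi$ and $-\xi$ have the same law. Hence $\mathbb{P}(|\mu+\delta\xi|>x\mid X)\ge\frac12\mathbb{P}(|\delta\xi|>x\mid X)$. Next, $N\le J$ gives $c_0J\le\mathbb{E}N\le c_0J/2+J\,\mathbb{P}(N\ge c_0J/2)$, so $\mathbb{P}(N\ge c_0J/2)\ge c_0/2$. On this event $\sqrt N\ge\sqrt{c_0/8}\,\log n$. Given $A>0$, put $A'=A|\delta|^{-1}\sqrt{8/c_0}$. Then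
\[
\mathbb{P}(|Z_n|>A\log n)\ge\frac12\,\mathbb{E}\Big[\mathbf{1}\{N\ge c_0J/2\}\;\mathbb{P}\big(|\xi|>A'\sqrt N\;\big|\;X\big)\Big].
\]
By the central limit theorem, $\mathbb{P}(|\mathrm{Bin}(M,\frac12)-M/2|>A'\sqrt M)$ tends to $\beta:=\mathbb{P}(|\mathcal{N}|>2A')>0$ as $M\to\infty$, with $\mathcal{N}$ standard normal. Since $c_0J/2\to\infty$,
\begin{equation}\label{eq:lower}
\liminf_n\mathbb{P}(|Z_n|>A\log n)\ge\frac{c_0\beta}4>0 .
\end{equation}
Finally $\mathbb{P}(\log n\,|p_{n,k}-q_k|>A)\ge\mathbb{P}(|Z_n|>A\log n)-\mathbb{P}(R_n>(\log n)^2)$, and the last probability tends to $0$ by Theorem~\ref{thm:as}.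

(d) Let $Y=\limsup_n|Z_n|/\log n\in[0,\infty]$. For any events $E_n$, the probability that infinitely many occur is $\lim_m\mathbb{P}(\bigcup_{n\ge m}E_n)\ge\limsup_n\mathbb{P}(E_n)$. So \eqref{eq:lower} gives $\mathbb{P}(Y\ge A)>0$ for every $A$. The Hewitt--Savage zero--one law states that, for a sequence of independent identically distributed variables, an event that is invariant under every permutation of finitely many of them has probability $0$ or $1$. Permuting $X^{(1)},\dots,X^{(l)}$ leaves $K_i$ unchanged for $i>l$, because $K_i$ depends on the earlier points only through their unordered collection. Each summand of $Z_n$ lies in $[-1,1]$, so $Z_n$ changes by at most $2l$, and $Y$ does not change. Therefore $\mathbb{P}(Y\ge A)=1$ for every $A$, and $Y=\infty$ almost surely. Since $(\log n)^2/R_n\to2$ almost surely, (d) follows.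
\end{proof}

\begin{thebibliography}{1}
\bibitem{Fill} James Allen Fill, \emph{Breaking Bivariate Records}, arXiv:1901.08232 (2019).
\end{thebibliography}
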